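\title{Unlabeled bridge-addable graph classes with unbounded expected fragment size}

\begin{abstract}
A class of graphs is bridge-addable if it is closed under adding an edge between two components, and decomposable if a graph belongs to it exactly when all its components do. The fragment size of a graph is the number of vertices outside a largest component. For a uniformly random labeled $n$-vertex graph from a bridge-addable class the expected fragment size is less than $2$. McDiarmid conjectured that for uniformly random unlabeled graphs from a bridge-addable, decomposable class the upper limit of the expected fragment size is at most an absolute constant. We disprove this: for every function $\omega(n)\to\infty$ there is such a class in which the expected fragment size is at least $n/\omega(n)$ for infinitely many $n$. The class can be taken to contain all forests and to be closed under deleting bridges. We also show that the bound $2$ holds for unlabeled graphs once the fragment size is divided by the order of the automorphism group.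
\end{abstract}

\section{Introduction}\label{sec:intro}

Graphs are finite and simple and have at least one vertex, and a \emph{class} of graphs is closed under isomorphism. A class $\mathcal A$ is \emph{bridge-addable} if $G+uv\in\mathcal A$ whenever $G\in\mathcal A$ and the vertices $u,v$ lie in distinct components of $G$. It is \emph{decomposable} if a graph is in $\mathcal A$ if and only if each of its components is. The class of forests has both properties. We write $\mathcal A_n$ for the set of graphs in $\mathcal A$ on the vertex set $\{1,\dots,n\}$, and $\tilde{\mathcal A}_n$ for the set of isomorphism classes of graphs in $\mathcal A_n$; these classes are the \emph{unlabeled} graphs. Throughout, $R_n$ is uniformly distributed on $\mathcal A_n$ and $\tilde R_n$ is uniformly distributed on $\tilde{\mathcal A}_n$, and only those $n$ with $\tilde{\mathcal A}_n\neq\emptyset$ are considered.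

In a bridge-addable class every disconnected graph produces graphs with fewer components, so a random member should be close to connected. One measure of closeness is the \emph{fragment size} $\operatorname{frag}(G)$, the number of vertices of $G$ minus the maximum number of vertices in a component. It is $0$ exactly when $G$ is connected, and a bound on its expectation says that one component contains all but boundedly many vertices on average. For labeled graphs such a bound is known: $\mathbb E[\operatorname{frag}(R_n)]<2$ for every bridge-addable class and every $n$. We recall the short proof in Section~\ref{sec:double}. For unlabeled graphs no bound that is uniform in $n$ and in the class can hold, as the following known example shows. We write $C_k$ for the cycle of length $k$ and $2C_k$ for the disjoint union of two copies of it.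

\begin{example}\label{ex:cycles}
Fix $k\ge3$, and let $\mathcal A$ be the class of graphs that become a disjoint union of $k$-cycles when all bridges are deleted. This class is bridge-addable and decomposable. Let $n=2k$. A graph in $\mathcal A_n$ consists of two $k$-cycles and at most one edge between them, since two such edges would lie on a cycle. All ways to add the edge give isomorphic graphs, so $\tilde{\mathcal A}_n$ has two elements: $2C_k$ and a connected graph $J_k$. Hence $\tilde R_n$ is connected with probability $\frac12$, and $\mathbb E[\operatorname{frag}(\tilde R_n)]=k/2=n/4$. In the labeled model each copy of $2C_k$ yields $k^2$ copies of $J_k$, and each copy of $J_k$ arises once, so $\mathbb E[\operatorname{frag}(R_n)]=k/(k^2+1)$.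
\end{example}

The example concerns one value of $n$ for each class, so it is natural to fix the class and let $n$ grow. Bridge-addability alone does not help: the class consisting of the graphs $2C_k$ and $J_k$ for all $k\ge3$ is bridge-addable and has $\mathbb E[\operatorname{frag}(\tilde R_{n})]=n/4$ for every even $n\ge6$. Decomposability destroys this class. A bridge-addable, decomposable class that contains $2C_3$ contains $C_3$, and hence every chain of $t\ge3$ triangles in which consecutive triangles are joined by a bridge. At each of the $t-2$ inner triangles the two bridges may or may not share an end, and the unlabeled chain determines this binary word up to reversal, so there are at least $2^{t-3}$ unlabeled chains. If the class also contains $C_m$ with $3\mid m$ and $m\ge6$, then at $n=2m$ the graph $2C_m$ has probability at most $2^{3-2m/3}$. Small members of a decomposable class multiply exponentially, and they swamp a single symmetric exception. This suggests the following statement, posed by McDiarmid.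

\medskip
\noindent\textbf{Conjecture} (\cite{McD}). \emph{There is a constant $c$ such that for every bridge-addable and decomposable class $\mathcal A$ with $\tilde{\mathcal A}_n\ne\emptyset$ for infinitely many $n$,}
\[
\limsup_{n\to\infty}\ \mathbb E[\operatorname{frag}(\tilde R_n)]\le c .
\]

We show that the conjecture is false, and that the expected fragment size can be almost linear infinitely often.

\begin{theorem}\label{thm:main}
Let $\omega:\mathbb N\to(0,\infty)$ satisfy $\omega(n)\to\infty$. Let $\mathcal B$ be a bridge-addable, decomposable class for which there is $\Lambda\ge1$ with $|\tilde{\mathcal B}_n|\le\Lambda^n$ for all $n\ge1$. Then there is a bridge-addable, decomposable class $\mathcal A\supseteq\mathcal B$ such that, for infinitely many $n$,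
\[
\mathbb E[\operatorname{frag}(\tilde R_n)]\ \ge\ \frac{n}{\omega(n)} .
\]
If moreover $\mathcal B$ is closed under deleting bridges, then so is $\mathcal A$.
\end{theorem}

\begin{corollary}\label{cor:false}
There is a bridge-addable, decomposable class $\mathcal A$, closed under deleting bridges and containing all forests, with $\limsup_{n}\mathbb E[\operatorname{frag}(\tilde R_n)]=\infty$. In particular the conjecture is false.
\end{corollary}

Since this class contains all forests, $\tilde{\mathcal A}_n\neq\emptyset$ for every $n\ge1$. The remedy for the swamping seen above is to replace the single cycle $C_m$ by a family of symmetric $m$-vertex graphs so large that pairs of its members outnumber everything built from smaller graphs.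

The failure of the conjecture is caused by automorphisms, in the sense of our second result. It does not need decomposability. A \emph{cross pair} of $G$ is an unordered pair of vertices in distinct components of $G$. The automorphism group $\operatorname{Aut}(G)$ acts on the cross pairs and on the bridges of $G$; let $x(G)$ and $\beta(G)$ be the numbers of orbits of these two actions.

\begin{theorem}\label{thm:aut}
Let $\mathcal A$ be bridge-addable and $\tilde{\mathcal A}_n\ne\emptyset$. Then
\[
\mathbb E[x(\tilde R_n)]\le\mathbb E[\beta(\tilde R_n)]\le n-1
\qquad\text{and}\qquad
\mathbb E\!\left[\frac{\operatorname{frag}(\tilde R_n)}{|\operatorname{Aut}(\tilde R_n)|}\right]\le\frac{2(n-1)}{n}<2 .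
\]
\end{theorem}

We prove Theorem~\ref{thm:aut} first, because it shows what a counterexample must look like. Sections~\ref{sec:pieces}--\ref{sec:assembly} prepare the three ingredients of Theorem~\ref{thm:main}, and Section~\ref{sec:proof} combines them.

\section{Double counting with and without labels}\label{sec:double}

A \emph{bridge} of a graph is an edge that lies on no cycle; equivalently, an edge whose deletion puts its ends in distinct components. We use three consequences of the definition.
\begin{itemize}
\item[(B1)] The bridges of $G$ form a forest, so an $n$-vertex graph has at most $n-1$ bridges.
\item[(B2)] A bridge of $G$ is a bridge of every subgraph of $G$ that contains it.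
\item[(B3)] If $\{u,v\}$ is a cross pair of $G$, then $G+uv$ and $G$ have the same cycles. So $uv$ is a bridge of $G+uv$, and so is every bridge of $G$.
\end{itemize}
The fragment size enters through the number of cross pairs. If $G$ has $n$ vertices and components of sizes $n_1\ge n_2\ge\cdots$, then
\begin{equation}\label{eq:cross}
\#\{\text{cross pairs of }G\}=\frac12\sum_i n_i(n-n_i)\ \ge\ \frac12\sum_i n_i(n-n_1)=\frac n2\operatorname{frag}(G).
\end{equation}

\begin{proposition}\label{prop:labeled}
If $\mathcal A$ is bridge-addable and $\mathcal A_n\neq\emptyset$, then $\mathbb E[\operatorname{frag}(R_n)]\le 2(n-1)/n<2$.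
\end{proposition}

\begin{proof}
Send each pair $(G,\{u,v\})$, with $G\in\mathcal A_n$ and $\{u,v\}$ a cross pair of $G$, to $(G+uv,uv)$. By bridge-addability and (B3), the image is a graph in $\mathcal A_n$ with a marked bridge. The map is injective, since deleting the marked bridge recovers $G$. By \eqref{eq:cross} and (B1), $\frac n2\sum_{G\in\mathcal A_n}\operatorname{frag}(G)\le(n-1)|\mathcal A_n|$.
\end{proof}

Without labels the same map is available, but it acts on isomorphism classes of marked graphs, and these count orbits instead of pairs.

\begin{proof}[Proof of Theorem~\ref{thm:aut}]
Call $(G,\{u,v\})$ and $(G',\{u',v'\})$ isomorphic if some isomorphism $G\to G'$ maps $\{u,v\}$ to $\{u',v'\}$. For a fixed graph $G$, two cross pairs give isomorphic marked graphs exactly when they lie in the same $\operatorname{Aut}(G)$-orbit. So $\sum_{G\in\tilde{\mathcal A}_n}x(G)$ is the number of isomorphism classes of graphs in $\mathcal A_n$ with a marked cross pair, and in the same way $\sum_{G\in\tilde{\mathcal A}_n}\beta(G)$ is the number of isomorphism classes of graphs in $\mathcal A_n$ with a marked bridge. A bijection between vertex sets that maps $\{u,v\}$ to $\{u',v'\}$ is an isomorphism $G\to G'$ if and only if it is an isomorphism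 $G+uv\to G'+u'v'$. Hence $(G,\{u,v\})\mapsto(G+uv,uv)$ is well defined and injective on isomorphism classes, and $\sum_G x(G)\le\sum_G\beta(G)$. By (B1), $\beta(G)\le n-1$. Dividing by $|\tilde{\mathcal A}_n|$ gives the first statement.

An orbit has at most $|\operatorname{Aut}(G)|$ elements, so \eqref{eq:cross} gives $x(G)\ge\frac n2\operatorname{frag}(G)/|\operatorname{Aut}(G)|$. Taking expectations and using the first statement gives the second.
\end{proof}

\begin{remark}\label{rem:weight}
An unlabeled graph $G$ on $n$ vertices has $n!/|\operatorname{Aut}(G)|$ labeled copies. So Proposition~\ref{prop:labeled} says that $\sum_G\operatorname{frag}(G)/|\operatorname{Aut}(G)|\le\frac{2(n-1)}n\sum_G1/|\operatorname{Aut}(G)|$, with sums over $\tilde{\mathcal A}_n$; this gives the second statement of Theorem~\ref{thm:aut} in another way. That statement implies, for every $K$, that the graphs with at most $K$ automorphisms contribute less than $2K$ to $\mathbb E[\operatorname{frag}(\tilde R_n)]$.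
\end{remark}

A counterexample to the conjecture therefore needs disconnected graphs whose many cross pairs fall into few orbits. In Example~\ref{ex:cycles} the $k^2$ cross pairs of $2C_k$ form a single orbit.

\section{Pieces, and graphs with two large pieces}\label{sec:pieces}

To keep the competing graphs few, we want a class with no more members than the two closure properties force. For a class $\mathcal P$ of connected graphs, let $\langle\mathcal P\rangle$ be the class of graphs $G$ that have a set $F$ of bridges such that every component of $G-F$ is in $\mathcal P$. Such a set $F$ is \emph{valid} for $G$, and the components of $G-F$ are the \emph{pieces}. We do not require $F$ to contain all bridges, because the members of $\mathcal P$ may have bridges of their own. The class in Example~\ref{ex:cycles} is $\langle\{C_k\}\rangle$, and the class of forests is $\langle\{K_1\}\rangle$, where $K_1$ is the one-vertex graph.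

\begin{lemma}\label{lem:generated}
The class $\langle\mathcal P\rangle$ is bridge-addable and decomposable. If $F$ is a set of bridges of a graph $G$, then contracting each component of $G-F$ to a vertex turns $F$ into the edge set of a forest.
\end{lemma}

\begin{proof}
Let $F$ be valid for $G$, and let $\{u,v\}$ be a cross pair of $G$. By (B3), $F\cup\{uv\}$ is a set of bridges of $G+uv$, and $(G+uv)-(F\cup\{uv\})=G-F$. So $G+uv\in\langle\mathcal P\rangle$. An edge is a bridge of $G$ if and only if it is a bridge of its component. Hence a valid set for $G$ restricts to a valid set for each component, and the union of valid sets for the components is valid for $G$.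

For the second statement, suppose the contracted multigraph has a cycle; a loop and a pair of parallel edges count as cycles of lengths $1$ and $2$. The cycle passes through distinct components of $G-F$. Joining the entry and exit vertices in each of them by a path gives a cycle of $G$ through an edge of $F$, which is impossible.
\end{proof}

Every bridge-addable, decomposable class containing $\mathcal P$ contains $G-F$ when $F$ is valid for $G$, and then contains $G$, because by (B2) the edges of $F$, restored one at a time, always join distinct components. So $\langle\mathcal P\rangle$ is the smallest such class.

The next lemma extends Example~\ref{ex:cycles} from one cycle to a family. The \emph{orbits} of a graph $B$ are the orbits of $\operatorname{Aut}(B)$ on its vertex set. For a set $\mathcal S$ of unlabeled connected graphs, let $D(\mathcal S)$ be the set of unlabeled disjoint unions $B_1\cup B_2$ with $B_1,B_2\in\mathcal S$, where $B_1=B_2$ is allowed, and let $Y(\mathcal S)$ be the set of unlabeled graphs obtained from such a union by adding one edge between $B_1$ and $B_2$.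

\begin{lemma}\label{lem:pairs}
Let $\mathcal S$ be a set of $N$ unlabeled connected graphs, each with at most $r$ orbits. Then $|D(\mathcal S)|=N(N+1)/2\ge N^2/2$ and $|Y(\mathcal S)|\le r^2|D(\mathcal S)|$.
\end{lemma}

\begin{proof}
A disjoint union of two connected graphs determines the multiset $\{B_1,B_2\}$, and there are $N(N+1)/2$ multisets. Fix one. If $\alpha_i\in\operatorname{Aut}(B_i)$ for $i=1,2$, then $\alpha_1$ and $\alpha_2$ together give an isomorphism from $(B_1\cup B_2)+uv$ to $(B_1\cup B_2)+\alpha_1(u)\alpha_2(v)$. So the unlabeled result depends only on the orbit of $u$ in $B_1$ and the orbit of $v$ in $B_2$.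
\end{proof}

Suppose all graphs in $\mathcal S$ have $m$ vertices, and take $\mathcal A=\langle\mathcal S\rangle$ and $n=2m$; here and below $\mathcal S$ also denotes the class of graphs whose isomorphism type is in $\mathcal S$. Every graph in $\mathcal A_n$ has two pieces, and by Lemma~\ref{lem:generated} at most one edge joins them. So $\tilde{\mathcal A}_n=D(\mathcal S)\cup Y(\mathcal S)$, and
\[
\mathbb E[\operatorname{frag}(\tilde R_n)]\ \ge\ \frac{m}{r^2+1}.
\]
The bound does not depend on $N$, so we may take $N$ as large as we like. This is the freedom that defeats the small pieces. Suppose smaller pieces are also present, and the graphs that they form number at most exponentially many. A graph on $2m$ vertices with at most one piece from $\mathcal S$ can then be chosen in at most $N K^{m}$ ways, for a constant $K$ that depends only on the smaller pieces, whereas $|D(\mathcal S)|\ge N^2/2$. The pairs win once $N$ exceeds about $K^m$. Two things must be supplied: families $\mathcal S$ with $N\ge K^m$ for any prescribed $K$ and with $r$ independent of $m$ (Section~\ref{sec:orbits}), and the exponential bound $NK^m$ (Section~\ref{sec:assembly}).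

\section{Many graphs with few orbits}\label{sec:orbits}

A graph has at most $r$ orbits as soon as it is invariant under a permutation $\sigma$ with $r$ cycles. If $\sigma$ is a single cycle $x\mapsto x+1$ on $\mathbb Z_m$, an invariant graph is determined by which of the pairs $\{t,-t\}$ of differences give edges, so there are at most $2^{m/2}$ of them. The base $\sqrt2$ is fixed, and we need an arbitrary base. Let $\sigma$ instead have $r$ cycles of length $q$. The $q^2$ pairs of vertices between two cycles split into $q$ orbits under $\sigma$, so there are $q\binom r2=m(r-1)/2$ free binary choices for $m=qr$, and the base grows with $r$. The difficulty is to pass from labeled to unlabeled graphs. The trivial loss of a factor $m!$ is too large when $r$ is fixed and $q\to\infty$. The lemma shows that the loss is polynomial in $q$.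

\begin{lemma}\label{lem:orbits}
Let $r\ge2$, $q\ge3$ and $m=qr$. There is a set $\mathcal S(q,r)$ of unlabeled connected bridgeless graphs on $m$ vertices, each with at most $r$ orbits, such that
\[
|\mathcal S(q,r)|\ \ge\ \frac{2^{\,qr(r-1)/2-(r-1)}}{q^r\,r!}.
\]
Consequently, for fixed $r$ and all sufficiently large $q$, $|\mathcal S(q,r)|\ge2^{m(r-1)/4}$.
\end{lemma}

\begin{proof}
Let $V=\mathbb Z_q\times\{1,\dots,r\}$, call $\mathbb Z_q\times\{a\}$ the $a$th \emph{layer}, and let $\sigma(x,a)=(x+1,a)$. Consider families $T=(T_{ab})_{1\le a<b\le r}$ of subsets of $\mathbb Z_q$ with $0\in T_{a,a+1}$ for $1\le a<r$. Let $G_T$ be the graph on $V$ with the edges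
\[
(x,a)(x+1,a)\ \text{ for all } x,a,\qquad\text{and}\qquad (x,a)(x+t,b)\ \text{ for all } x,\ a<b,\ t\in T_{ab}.
\]
There are $2^{q\binom r2-(r-1)}$ families, since $r-1$ of the $q\binom r2$ membership decisions are forced. Different families give different graphs on $V$, because $T_{ab}$ is the set of $t$ with $(t,b)$ adjacent to $(0,a)$. Let $\mathcal S(q,r)$ be the set of isomorphism types of the graphs $G_T$.

The permutation $\sigma$ is an automorphism of $G_T$ and is transitive on each layer, so $G_T$ has at most $r$ orbits. Each layer spans a $q$-cycle, as $q\ge3$, and consecutive layers are joined because $0\in T_{a,a+1}$; so $G_T$ is connected. An edge inside a layer lies on the $q$-cycle. An edge $(x,a)(y,b)$ with $a<b$ lies on the $4$-cycle $(x,a),(y,b),(y+1,b),(x+1,a)$. So $G_T$ is bridgeless.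

It remains to show that for each $T$ at most $q^rr!$ families $T'$ have $G_{T'}\cong G_T$. Write $G=G_T$, let $h$ be the number of such $T'$, and let $\Pi$ be the set of permutations $\pi$ of $V$ such that $\pi(G)=G_{T'}$ for some $T'$. We count $\Pi$ in two ways. For each $T'$ with $G_{T'}\cong G$, the permutations with $\pi(G)=G_{T'}$ form a coset $\pi_0\operatorname{Aut}(G)$. Hence $|\Pi|=h\,|\operatorname{Aut}(G)|$.

On the other hand, if $\pi\in\Pi$ then $\sigma$ fixes $\pi(G)$, so $\pi^{-1}\sigma\pi\in\operatorname{Aut}(G)$. This defines a map $\Pi\to\operatorname{Aut}(G)$. If $\pi_1^{-1}\sigma\pi_1=\pi_2^{-1}\sigma\pi_2$, then $\tau=\pi_2\pi_1^{-1}$ commutes with $\sigma$. Such a $\tau$ satisfies $\tau(x,a)=\sigma^x\tau(0,a)$. So it is determined by $\tau(0,1),\dots,\tau(0,r)$, it maps layer $a$ onto the layer containing $\tau(0,a)$, and, being injective, it maps distinct layers to distinct layers. There are therefore at most $r!\,q^r$ such $\tau$, and each fiber of the map has at most $q^rr!$ elements. Thus $|\Pi|\le|\operatorname{Aut}(G)|\,q^rr!$, and $h\le q^rr!$.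

The last claim holds when $\frac{m(r-1)}2-(r-1)-r\log_2q-\log_2r!\ge\frac{m(r-1)}4$, that is, when $\frac{r(r-1)}4q\ge r\log_2q+(r-1)+\log_2 r!$. For fixed $r\ge2$ the left side is linear in $q$ and the right side is logarithmic.
\end{proof}

\begin{example}
Let $q=3$ and $r=2$. The graph $G_T$ consists of two triangles and the edges prescribed by $T_{12}\ni0$. The set $\{0\}$ gives the triangular prism and $\{0,1,2\}$ gives $K_6$. The sets $\{0,1\}$ and $\{0,2\}$ both give $K_6$ minus a perfect matching. So four families give three unlabeled graphs, and coincidences do occur.
\end{example}

\section{Assembling pieces along bridges}\label{sec:assembly}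

We now bound the number of ways to join given pieces by bridges. By Lemma~\ref{lem:generated} the pieces form a forest; once it is rooted, each bridge runs from a piece to its parent. Recording for each of $k$ pieces the vertex of attachment in the parent could cost $n^k$, which is not exponential in $n$. If the pieces are listed breadth-first, however, the vertices of attachment appear in increasing order, and it is enough to record how often each vertex is used.

\begin{lemma}\label{lem:assembly}
To each list $L=(Q_1,\dots,Q_k)$ of unlabeled connected graphs, with $s_1,\dots,s_k$ vertices and $n=s_1+\dots+s_k$, one can assign a set $\mathcal G(L)$ of at most $4^ns_1\cdots s_k\le8^n$ unlabeled graphs so that the following holds. If $F$ is a set of bridges of a graph $G$, then $G\in\mathcal G(L)$ for some ordering $L$ of the components of $G-F$.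
\end{lemma}

\begin{proof}
For each unlabeled connected graph fix a reference copy with vertices numbered $1,\dots,s$, where $s$ is its number of vertices. Given $L$, let $H_L$ be the disjoint union of the reference copies of $Q_1,\dots,Q_k$, and give vertex $a$ of $Q_i$ the \emph{global number} $s_1+\dots+s_{i-1}+a$. A \emph{code} for $L$ consists of numbers $e_i\in\{1,\dots,s_i\}$ for $1\le i\le k$ and nonnegative integers $d(1),\dots,d(n)$ with sum at most $k-1$. Given a code, put $c=k-\sum_wd(w)$, let $w_{c+1}\le\dots\le w_k$ be the nondecreasing sequence in which $w$ occurs $d(w)$ times, and for $c<i\le k$ add to $H_L$ an edge from the vertex with global number $w_i$ to vertex $e_i$ of $Q_i$. Let $\mathcal G(L)$ be the set of isomorphism types of the simple graphs that arise in this way.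

There are $s_1\cdots s_k\le2^{s_1}\cdots2^{s_k}=2^n$ choices of $(e_i)$. A sequence of $n$ nonnegative integers with sum at most $n-1$ is the same as a sequence of $n+1$ nonnegative integers with sum exactly $n-1$, so there are at most $\binom{2n-1}{n}\le4^n$ choices of $d$. This proves the bound on $|\mathcal G(L)|$.

Now let $F$ be a set of bridges of $G$, and call the $k$ components of $G-F$ pieces. Identify each piece with its reference copy. In the forest of Lemma~\ref{lem:generated} choose a root piece in each tree. Each nonroot piece has one edge of $F$ to its parent, and every edge of $F$ arises in this way exactly once. Start a list with the $c\ge1$ root pieces. Then process the vertices of listed pieces in the order of their global numbers: on processing $w$, append to the list, in any order, the child pieces whose parent edge ends at $w$, and let $d(w)$ be their number. Appending does not change the global numbers already assigned. By induction on the depth in the forest, every piece is listed and every vertex is processed. Let $L$ be the final list. For $i>c$ let $e_i$ be the end in $Q_i$ of its parent edge, and for $i\le c$ let $e_i=1$. Then $\sum_wd(w)=k-c\le k-1$, so this is a code, with the same value of $c$. The pieces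 $Q_{c+1},\dots,Q_k$ were appended in nondecreasing order of the other end of the parent edge, so these ends are $w_{c+1},\dots,w_k$. The code therefore rebuilds $G$. Figure~\ref{fig:code} shows an instance.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,draw,inner sep=1pt,minimum size=15pt,font=\small}]
\node (v5) at (0,0) {5}; \node (v1) at (1.2,0) {1}; \node (v2) at (1.8,1) {2}; \node (v3) at (2.4,0) {3};
\node (v7) at (3.6,0) {7}; \node (v6) at (4.2,1) {6}; \node (v8) at (4.8,0) {8}; \node (v10) at (6,0) {10};
\node (v4) at (7.6,0) {4}; \node (v9) at (8.8,0) {9};
\draw[thick] (v1)--(v2)--(v3)--(v1) (v7)--(v6)--(v8)--(v7);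
\draw[thick,dashed] (v5)--(v1) (v3)--(v7) (v8)--(v10) (v4)--(v9);
\end{tikzpicture}
\caption{A graph with four bridges (dashed) whose deletion leaves six pieces. The roots are $\{1,2,3\}$ and $\{4\}$, and the vertices are numbered breadth-first, giving the list $\{1,2,3\},\{4\},\{5\},\{6,7,8\},\{9\},\{10\}$. The four nonroot pieces are attached, in this order, at the increasing vertices $1,3,4,8$. The code is $d=(1,0,1,1,0,0,0,1,0,0)$ and $e=(1,1,1,2,1,1)$; the entry $2$ says that $\{6,7,8\}$ is entered at its second vertex.}
\label{fig:code}
\end{figure}

\begin{corollary}\label{cor:forests}
There are at most $4^n$ unlabeled forests on $n$ vertices.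
\end{corollary}

\begin{proof}
Let $F$ be the set of all edges. The only possible list is $(K_1,\dots,K_1)$, and for it $s_1\cdots s_n=1$.
\end{proof}

\section{Proof of the main theorem}\label{sec:proof}

We first analyze the effect of adding one family to a class of pieces of exponential growth. Say that a class $\mathcal P$ of connected graphs has \emph{rate at most $M$} if $|\tilde{\mathcal P}_s|\le M^s$ for all $s\ge1$.

\begin{proposition}\label{prop:stage}
Let $M\ge1$, and let $\mathcal P$ be a class of connected graphs of rate at most $M$. Let $m\ge2$, and let $\mathcal S$ be a set of $N$ unlabeled connected graphs on $m$ vertices, each with at most $r$ orbits, where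
\begin{equation}\label{eq:N}
N\ \ge\ (2^{11}M^2)^m .
\end{equation}
Let $\mathcal A=\langle\mathcal P\cup\mathcal S\rangle$ and $n=2m$. Then $\tilde R_n$ has exactly two components, each with $n/2$ vertices, with probability at least $1/(r^2+2)$. Hence $\mathbb E[\operatorname{frag}(\tilde R_n)]\ge n/(2(r^2+2))$.
\end{proposition}

\begin{proof}
Write $D=D(\mathcal S)$ and $Y=Y(\mathcal S)$. The empty set is valid for the graphs in $D$, so $D\subseteq\tilde{\mathcal A}_n$, and these graphs have two components of size $m$ and fragment size $m=n/2$. It suffices to show that $|\tilde{\mathcal A}_n|\le(r^2+2)|D|$.

Let $G\in\mathcal A_n$ with a valid set $F$. Call a piece \emph{special} if its type is in $\mathcal S$; the other pieces are in $\mathcal P$. If two pieces are special, they cover all $2m$ vertices, and $|F|\le1$ by Lemma~\ref{lem:generated}; so $G\in D\cup Y$. Otherwise $G$ lies in the set $X$ of unlabeled graphs in $\tilde{\mathcal A}_n$ that have a valid set with at most one special piece. By Lemma~\ref{lem:assembly}, $|X|$ is at most $8^n$ times the number of lists $(Q_1,\dots,Q_k)$ with $n$ vertices in total, at most one special entry, and all other entries in $\mathcal P$.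

The sizes $(s_1,\dots,s_k)$ form a composition of $n$, that is, a sequence of positive integers with sum $n$, and there are $2^{n-1}\le2^n$ compositions. For a given composition there are at most $\prod_iM^{s_i}=M^n$ lists with no special entry. There are at most $n\cdot N\cdot M^{n-m}\le2^nNM^m$ lists with one special entry: choose its position, its type, and the types of the other entries, which have $n-m=m$ vertices in total. Therefore, as $M,N\ge1$,
\[
|X|\ \le\ 16^nM^n+32^nNM^m\ \le\ 2N\,32^{2m}M^{2m}\ =\ 2N(2^{10}M^2)^m\ \le\ 2N^2\,2^{-m},
\]
where the last step is \eqref{eq:N}. Lemma~\ref{lem:pairs} gives $|D|\ge N^2/2$, so $|X|\le4\cdot2^{-m}|D|\le|D|$, and it gives $|Y|\le r^2|D|$. Thus $|\tilde{\mathcal A}_n|\le|D|+|Y|+|X|\le(r^2+2)|D|$.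
\end{proof}

To obtain infinitely many good values of $n$ we repeat the step. Each new family raises the rate but keeps it finite, and later families must be too large to be seen at earlier values of $n$. The order of the choices matters: the current rate determines $r$, and only then is $q$ chosen, so large that $\omega(2qr)$ absorbs the factor $r^2+2$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\mathcal P_0$ be the class of connected graphs in $\mathcal B$. It has rate at most $M_0=\Lambda$. Put $m_0=1$. For $j=1,2,\dots$, suppose we are given $m_{j-1}$ and a class $\mathcal P_{j-1}$ of rate at most $M_{j-1}\ge1$. Choose an integer $r_j\ge2$ with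
\begin{equation}\label{eq:r}
\frac{r_j-1}4\ \ge\ 11+2\log_2M_{j-1}.
\end{equation}
Then choose $q_j\ge3$ so large that $m_j=q_jr_j$, $\mathcal S_j=\mathcal S(q_j,r_j)$ and $N_j=|\mathcal S_j|$ satisfy
\begin{itemize}
\item[(i)] $N_j\ge2^{m_j(r_j-1)/4}$, and hence $N_j\ge(2^{11}M_{j-1}^2)^{m_j}$ by \eqref{eq:r};
\item[(ii)] $m_j>2m_{j-1}$;
\item[(iii)] $\omega(2m_j)\ge2(r_j^2+2)$.
\end{itemize}
Each condition holds for all large $q_j$: (i) by Lemma~\ref{lem:orbits}, and (iii) because $\omega(n)\to\infty$. Let $\mathcal P_j=\mathcal P_{j-1}\cup\mathcal S_j$ and $M_j=M_{j-1}+N_j$. Only the count on $m_j$ vertices changes, and $M_{j-1}^{m_j}+N_j\le M_{j-1}^{m_j}+N_j^{m_j}\le M_j^{m_j}$. So $\mathcal P_j$ has rate at most $M_j$, and the construction continues.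

Let $\mathcal P=\bigcup_j\mathcal P_j$ and $\mathcal A=\langle\mathcal P\rangle$. By Lemma~\ref{lem:generated}, $\mathcal A$ is bridge-addable and decomposable. If $G\in\mathcal B$, its components are in $\mathcal B$ by decomposability, and so in $\mathcal P_0$; thus $F=\emptyset$ is valid and $G\in\mathcal A$.

Fix $j\ge1$ and let $n=2m_j$. By (ii), the graphs in $\mathcal S_i$ for $i>j$ have more than $n$ vertices, so every piece of a graph in $\mathcal A_n$ lies in $\mathcal P_j$. Hence $\mathcal A$ and $\langle\mathcal P_{j-1}\cup\mathcal S_j\rangle$ have the same graphs on $n$ vertices. Proposition~\ref{prop:stage} applies by (i), and with (iii) it gives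
\[
\mathbb E[\operatorname{frag}(\tilde R_n)]\ \ge\ \frac n{2(r_j^2+2)}\ \ge\ \frac n{\omega(n)} .
\]
By (ii) the values $n=2m_j$ are distinct, so this holds for infinitely many $n$.

Finally, suppose $\mathcal B$ is closed under deleting bridges. Let $G\in\mathcal A$ with a valid set $F$, and let $e$ be a bridge of $G$. By (B2), the edges of $F\setminus\{e\}$ are bridges of $G-e$. If $e\in F$, then $(G-e)-(F\setminus\{e\})=G-F$, so $F\setminus\{e\}$ is valid for $G-e$. If $e\notin F$, then $e$ lies in a piece $Q$ and is a bridge of $Q$ by (B2). The graphs in the families $\mathcal S_j$ are bridgeless, so $Q\in\mathcal P_0\subseteq\mathcal B$. Then $Q-e\in\mathcal B$, and its two components are in $\mathcal P_0$ by decomposability. The components of $(G-e)-F$ are these two graphs and the other pieces of $G$, so $F$ is valid for $G-e$. In both cases $G-e\in\mathcal A$.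
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:false}]
Let $\mathcal B$ be the class of forests. It is bridge-addable, decomposable and closed under deleting bridges, and $\Lambda=4$ is admissible by Corollary~\ref{cor:forests}. Theorem~\ref{thm:main} with $\omega(n)=\sqrt n$ gives a class with $\mathbb E[\operatorname{frag}(\tilde R_n)]\ge\sqrt n$ for infinitely many $n$.
\end{proof}

\section{The hypotheses and the linear range}\label{sec:limits}

The growth bound on $\mathcal B$ is used only to start the induction with a finite rate $M_0$, which the family $\mathcal S_1$ can outnumber. Some restriction is needed for the method: if $\mathcal B$ is the class of all graphs, then $\mathcal A=\mathcal B$ is forced and nothing can be added. Decomposability of $\mathcal B$ is used only in the form that components of members of $\mathcal B$ are in $\mathcal B$, and bridge-addability of $\mathcal B$ is not used. The graphs in Lemma~\ref{lem:orbits} need to be bridgeless only for the closure under deleting bridges.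

Fix $\omega\to\infty$ and apply Theorem~\ref{thm:main} to $\omega/2$. It follows that the bound $\mathbb E[\operatorname{frag}(\tilde R_n)]\le n/\omega(n)$ for all large $n$ cannot hold for all bridge-addable, decomposable classes. This remains so if one requires closure under deleting bridges and containment of any prescribed class with these three properties and at most exponential unlabeled growth.

The construction does not reach a linear lower bound. For forests, \eqref{eq:r} with $M_0=4$ asks for $r_1\ge61$, so the first stage guarantees two components of size $n/2$ with probability at least $1/(61^2+2)$. At later stages $M_j\ge N_j\ge2^{11m_j}\to\infty$, so \eqref{eq:r} forces $r_j\to\infty$, and the guaranteed probability $1/(r_j^2+2)$ tends to $0$. We do not determine whether $\limsup_n\mathbb E[\operatorname{frag}(\tilde R_n)]/n>0$ is possible for a single bridge-addable, decomposable class.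

\begin{thebibliography}{9}
\bibitem{McD} Colin McDiarmid, \emph{Connectivity for an unlabelled bridge-addable graph class}, arXiv:2001.05256 (2020).
\end{thebibliography}
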